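# Division rings that are finite on finite sets, but not over any subfield

## 1. Countable chains of centrally finite division rings

Suppose a division ring $D$ is the union of a chain $D_1\subseteq D_2\subseteq\cdots$ of division subrings, each finite dimensional over its own center. The centers may change with $n$, and no one of them need be the center of $D$. Is there nevertheless a single commutative subfield $E$ of $D$ over which every finite set generates something finite dimensional? The answer is yes, and the proof is short. We prove it first and then ask what happens when the chain is replaced by a family of subrings that is not a chain.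

A *subfield* of a division ring means a commutative division subring. For a subset $S$ and a subfield $K$ of $D$, $K(S)$ is the division subring generated by $K\cup S$. The prime subfield is $\mathbb P$, so $\mathbb P(S)$ is the division subring generated by $S$. For division rings $E\subseteq T$, the dimensions of $T$ as a left and as a right vector space over $E$ are $[T:E]_L$ and $[T:E]_R$; the index is dropped when $E$ is central in $T$. The axiom of choice is assumed throughout.

**Definition (centrally finite).** A division ring is centrally finite if it is finite dimensional over its center.

**Definition (weakly locally finite).** $D$ is weakly locally finite if $\mathbb P(S)$ is centrally finite for every finite $S\subseteq D$.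

**Definition (locally finite over a subfield; Stewart).** $D$ is locally finite left dimensional over a subfield $E$ if $[E(S):E]_L<\infty$ for every finite $S\subseteq D$; the right version is defined analogously. By a lemma of Stewart the two versions are equivalent, and when they hold, $E(S)$ is centrally finite and $[E(S):E]_R=[E(S):E]_L<\infty$ for every finite $S$. One then says that $D$ is locally finite over $E$. A Stewart's division ring is a division ring that is locally finite over some subfield.

Some examples. In the real quaternions, $\mathbb P=\mathbb Q$, $\mathbb Q(\{i\})$ is a field, and $\mathbb Q(\{i,j\})$ is the ring of rational quaternions, of dimension $4$ over its center $\mathbb Q$. Every commutative field $D$ is weakly locally finite, since each $\mathbb P(S)$ is its own center, and it is Stewart with $E=D$. Every centrally finite $D$ is Stewart with $E=Z(D)$, because $E(S)\subseteq D$.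

We shall use three facts repeatedly.

**Fact 1.** If the elements of $X\subseteq D$ commute with each other, then the division subring generated by $X$ is a subfield. If moreover $X$ centralizes a set $Y$, so does this subfield.

*Proof.* Write $C(X)$ for the centralizer of $X$ in $D$; centralizers are division subrings. Since $X\subseteq C(X)$, we have $C(C(X))\subseteq C(X)$. So if $a,b\in C(C(X))$, then $b\in C(X)$, and $a$ commutes with $b$. Thus $C(C(X))$ is a commutative division subring containing $X$. For the second claim, $C(Y)$ is a division subring containing $X$. $\square$

**Fact 2.** Let $T$ be a domain containing a division ring $E$ as a subring, with $[T:E]_L<\infty$. Then $T$ is a division ring.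

*Proof.* For $0\ne t\in T$, right multiplication $y\mapsto yt$ is left $E$-linear and injective, hence surjective by finite dimension. So $1=yt$ for some $y$, and every nonzero element has a left inverse. The nonzero elements form a monoid in which every element has a left inverse, that is, a group. $\square$

**Fact 3.** A division subring of a centrally finite division ring is centrally finite. More precisely, if $\Delta$ has center $F$ and $\Delta'\subseteq\Delta$ has center $G$, then $[\Delta':G]\le[\Delta:F]$.

*Proof.* Let $K$ be the subfield generated by $F\cup G$. It exists, and it centralizes $\Delta'$, by Fact 1.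

First we claim: if $c_1,\dots,c_r\in K$ are linearly independent over $G$ and $d_1,\dots,d_r\in\Delta'$ satisfy $\sum c_sd_s=0$, then all $d_s$ are $0$. Otherwise take a counterexample with the fewest terms, so that all $d_s\neq0$, and multiply on the right by $d_1^{-1}$ so that $d_1=1$. For $d\in\Delta'\setminus\{0\}$, conjugate the relation by $d$ and subtract: $\sum_{s\ge2}c_s(dd_sd^{-1}-d_s)=0$. This has fewer terms, so every coefficient vanishes. As $d$ was arbitrary, all $d_s$ lie in $G$. Now $\sum d_sc_s=0$ with $d_1=1$ contradicts the independence of the $c_s$.

Next, if $d_1,\dots,d_p\in\Delta'$ are independent over $G$, they are independent over $K$. Suppose $\sum_t c_td_t=0$ with $c_t\in K$. Choose a $G$-basis $b_1,\dots,b_r$ of the $G$-span of the $c_t$ and write $c_t=\sum_s g_{ts}b_s$. Then $\sum_s b_s\bigl(\sum_t g_{ts}d_t\bigr)=0$. By the claim $\sum_t g_{ts}d_t=0$ for each $s$, so all $g_{ts}=0$ and all $c_t=0$.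

Hence $[\Delta':G]\le[\Delta:K]_L\le[\Delta:F]$. $\square$

Fact 3 gives one inclusion: every Stewart's division ring is weakly locally finite, because $\mathbb P(S)\subseteq E(S)$ and $E(S)$ is centrally finite.

**Theorem 4.** If $D$ is the union of a chain $D_1\subseteq D_2\subseteq\cdots$ of centrally finite division subrings, then $D$ is a Stewart's division ring. Hence every weakly locally finite division ring that is generated, as a division ring over its center, by a countable set is Stewart. In particular every countable weakly locally finite division ring is Stewart.

*Proof.*

**Step 1. Gather the centers into one subfield.** Let $F_n=Z(D_n)$. If $m\le n$, then $F_m\subseteq D_m\subseteq D_n$, and $F_n$ centralizes $D_n$; so $F_n$ commutes with $F_m$. All elements of $\bigcup_nF_n$ commute, and by Fact 1 they generate a subfield $E$.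

**Step 2. Bound $[E(S):E]_L$.** Let $S\subseteq D$ be finite and choose $n$ with $S\subseteq D_n$. The trick is to separate the late centers, which commute with all of $D_n$, from the early ones, which lie inside $D_n$. Let $C\subseteq E$ be the subfield generated by $\bigcup_{j\ge n}F_j$. For $j\ge n$ the field $F_j$ centralizes $D_j\supseteq D_n$; by Fact 1, $C$ centralizes $D_n$. So the set $T$ of finite sums of products $cd$ with $c\in C$, $d\in D_n$ is a ring in which $C$ is central. Since $F_n\subseteq C$, an $F_n$-basis of $D_n$ spans $T$ over $C$, and $[T:C]\le[D_n:F_n]<\infty$. By Fact 2, $T$ is a division ring.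

It contains every $F_j$: for $j<n$ because $F_j\subseteq D_n$, for $j\ge n$ because $F_j\subseteq C$. So $T\supseteq E$. It also contains $S$, so $E(S)\subseteq T$. Since $C\subseteq E$, a spanning set over $C$ is a spanning set over $E$, and
$$[E(S):E]_L\le[T:E]_L\le[T:C]_L\le[D_n:F_n]<\infty .$$
So $D$ is locally finite over $E$.

**Step 3. Countable generation gives a chain.** Let $D$ be weakly locally finite with center $Z$, and $D=Z(\{s_1,s_2,\dots\})$. Then $P_n=\mathbb P(\{s_1,\dots,s_n\})$ is centrally finite; call its center $G_n$. By Fact 1, $Z\cup G_n$ generates a subfield $ZG_n$ that centralizes $P_n$. The ring $D_n=(ZG_n)P_n$ of finite sums of products is a domain in which $ZG_n$ is central, of dimension at most $[P_n:G_n]$ over $ZG_n$. By Fact 2 it is a division ring, and it is centrally finite because $ZG_n\subseteq Z(D_n)$.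

The $D_n$ increase: $D_{n+1}$ is a division ring containing $Z$ and $P_{n+1}\supseteq P_n\supseteq G_n$, hence it contains $ZG_n$ and $P_n$, hence $D_n$. The union is a division ring containing $Z$ and all $s_i$, so it is $D$. Now apply the first part. If $D$ is countable, take all its elements as generators. $\square$

## 2. What an uncountable directed family lacks

Drop countability. A weakly locally finite $D$ is still the union of the centrally finite subrings $\mathbb P(S)$, where $S$ runs over the finite subsets of $D$. They form a directed family, but not a chain. Moreover, no chain of finite sets exhausts an uncountable set: a chain of finite sets has at most one member of each size, so its union is countable.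

The obvious attempt is to repeat Step 1 with the centers of all the $\mathbb P(S)$. It breaks at once. Step 1 compared any two centers, using that one of the two subrings contained the other. For incomparable $S$ and $S'$ nothing makes $Z(\mathbb P(S))$ and $Z(\mathbb P(S'))$ commute. In fact for $S=\{x\}$ the ring $\mathbb P(\{x\})$ is commutative, so $x$ lies in its center. Thus the centers of all the $\mathbb P(S)$ together generate the whole of $D$, which is a subfield only if $D$ is commutative.

Bui Xuan Hai and Huynh Viet Khanh, in "Multiplicative Subgroups in weakly locally finite division rings", arXiv:2011.01905 (2020), conjecture that this cannot be repaired in general: the class of weakly locally finite division rings strictly contains the class of Stewart's division rings. We shall prove this, in a form that excludes an even weaker finiteness over a subfield.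

**Definition (left and right algebraic).** $D$ is left algebraic over a division subring $E$ if every $x\in D$ satisfies some relation $\sum_{s=0}^re_sx^s=0$ with $e_s\in E$ not all zero. Right algebraic is defined with $\sum x^se_s$.

For instance, the real quaternions are left and right algebraic over $\mathbb R$, since every $x=a+bi+cj+dk$ satisfies $x^2-2ax+(a^2+b^2+c^2+d^2)=0$. If $D$ is locally finite over $E$, then $[E(\{x\}):E]_L<\infty$ for each $x$, so the powers of $x$ are left linearly dependent over $E$. Thus $D$ is left algebraic over $E$, and similarly right algebraic.

**Theorem 5.** For every characteristic and every cardinal $\kappa\ge\aleph_1$ there is a weakly locally finite division ring $D$ with $|D|=\kappa$ that is not left algebraic, and not right algebraic, over any subfield. In particular $D$ is not a Stewart's division ring. Moreover, there is no finite chain of division subrings $E_0\subseteq E_1\subseteq\dots\subseteq E_r=D$ with $E_0$ a field and each $E_{s+1}$ left or right algebraic over $E_s$.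

By Theorem 4, the bound $\aleph_1$ is optimal, both for the cardinality of $D$ and for the number of generators over the center.

To prove Theorem 5 we need division rings in which we can see what every subfield can do. The next section builds them.

## 3. Quantum tori at roots of unity

Let $k$ be a field, $I$ a well-ordered set, and $q_{ij}\in k^*$ roots of unity, one for each pair $i<j$ in $I$. We want a division ring generated over the central field $k$ by elements $x_i$ $(i\in I)$ with
$$x_ix_j=q_{ij}\,x_jx_i\qquad(i<j).\tag{3.1}$$

**Step 1. The ring.** Let $A=\bigoplus_{i\in I}\mathbb Z\varepsilon_i$, and let $c:A\times A\to k^*$ be the bimultiplicative map with $c(\varepsilon_i,\varepsilon_j)=q_{ij}$ if $i<j$ and $c(\varepsilon_i,\varepsilon_j)=1$ if $i\ge j$. Let $R=\bigoplus_{a\in A}k\,x^a$ with $k$ central and $x^ax^b=c(a,b)x^{a+b}$. Both $(x^ax^b)x^d$ and $x^a(x^bx^d)$ equal $c(a,b)c(a,d)c(b,d)\,x^{a+b+d}$, so $R$ is associative. Since $c(0,a)=c(a,0)=1$, the identity is $x^0$. Each $x^a$ is invertible, with inverse a scalar multiple of $x^{-a}$. Put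
$$\omega(a,b)=c(a,b)\,c(b,a)^{-1},\qquad\text{so that}\qquad x^ax^b=\omega(a,b)\,x^bx^a.\tag{3.2}$$
The map $\omega$ is bimultiplicative with values roots of unity. Also $\omega(a,a)=1$, $\omega(b,a)=\omega(a,b)^{-1}$, and $\omega(\varepsilon_i,\varepsilon_j)=q_{ij}$ for $i<j$. With $x_i=x^{\varepsilon_i}$ this gives (3.1). This $R$ is the quantum torus with generators $x_i^{\pm1}$ and relations (3.1).

**Step 2. Leading terms, so that $R$ is a domain.** Order $A$ lexicographically: for $a\ne b$, let $i$ be the least index with $a_i\ne b_i$ (it exists, since supports are finite), and put $a<b$ if $a_i<b_i$. This depends only on $b-a$. The elements greater than $0$ are those whose first nonzero coordinate is positive, and they are closed under addition. So this is a translation-invariant total order. Let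
$$\Gamma=\{\lambda x^a:\lambda\in k^*,\ a\in A\},\qquad \pi:\Gamma\to A,\quad \lambda x^a\mapsto a .$$
$\Gamma$ is a group under multiplication and $\pi$ is a homomorphism. For $0\ne f=\sum\lambda_ax^a\in R$ put $L(f)=\lambda_ax^a\in\Gamma$ with $a=\min\operatorname{supp}f$. If $L(f)=\lambda x^a$ and $L(g)=\mu x^b$, then every pair $(a',b')$ of support elements other than $(a,b)$ has $a'+b'>a+b$. So the lowest term of $fg$ is $\lambda\mu\,x^ax^b$, which is nonzero. Therefore
$$fg\ne0\quad\text{and}\quad L(fg)=L(f)L(g)\qquad(f,g\in R\setminus\{0\}).\tag{3.3}$$
In particular $R$ is a domain. An example: for $I=\{1<2\}$ we have $\varepsilon_2<\varepsilon_1$, so $L(x_1+x_2)=x_2$.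

**Step 3. Finitely many generators give a centrally finite division ring.** For finite $J\subseteq I$ let $A_J=\bigoplus_{i\in J}\mathbb Z\varepsilon_i$ and $R_J=\bigoplus_{a\in A_J}kx^a$. Let $m\ge1$ be a common multiple of the orders of the $q_{ij}$ with $i,j\in J$, $i<j$. Then $\omega(ma,b)=\omega(a,b)^m=1$ for $a,b\in A_J$, so $Z_J=\bigoplus_{a\in mA_J}kx^a$ is central in $R_J$. Since $x^{b+a}=c(b,a)^{-1}x^bx^a$ for $b\in mA_J$, representatives $a$ of the cosets of $mA_J$ in $A_J$ give a basis of $R_J$ over $Z_J$, and $R_J$ is free of rank $m^{|J|}$. Inverting the nonzero elements of the central domain $Z_J$ yields a domain $Q_J=R_J(Z_J\setminus0)^{-1}$ of finite dimension over its central subfield $\operatorname{Frac}Z_J$. By Fact 2, $Q_J$ is a division ring, and it is centrally finite. Each of its elements has the form $fz^{-1}$ with $f\in R_J$, $0\ne z\in Z_J$.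

**Step 4. Pass to all of $I$.** Recall that a domain $R$ is right Ore if for all nonzero $f,g\in R$ there are nonzero $u,u'\in R$ with $fu=gu'$. Its fractions $fg^{-1}$ then form a division ring. Left Ore is the mirror condition. Each $R_J$ is Ore on both sides: if $f,g\in R_J$ are nonzero, write $g^{-1}f=uz^{-1}$ in $Q_J$ with $u\in R_J$, $0\ne z\in Z_J$; then $fz=gu$ and $u\ne0$. The left condition follows in the same way from $fg^{-1}=z^{-1}u$, which gives $zf=ug$. Any two elements of $R$ lie in a common $R_J$, so $R$ is left and right Ore. Let $D=D(k,I,q)$ be its division ring of fractions.

Nonzero elements of $R_J$ are invertible in $D$, so $R_J\subseteq D$ extends to a map $Q_J\to D$, injective because $Q_J$ is a division ring. We regard $Q_J$ as a subring of $D$. A fraction $fg^{-1}$ with $f,g\in R_J$ lies in $Q_J$. Hence $D=\bigcup_JQ_J$, and the union is directed since $Q_J\cup Q_{J'}\subseteq Q_{J\cup J'}$.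

**Step 5. $D$ is weakly locally finite.** A finite $S\subseteq D$ lies in some $Q_J$, so $\mathbb P(S)\subseteq Q_J$, and $\mathbb P(S)$ is centrally finite by Fact 3.

## 4. Two generators, countably many, and monomial subfields

**Two generators.** Let $I=\{1<2\}$, $q_{12}=q$ of order $n$, and write $x=x_1$, $y=x_2$, so $xy=qyx$. Conjugation by $x_i$ multiplies the coefficient of $x^a$ by $\omega(\varepsilon_i,a)$. So $f\in R$ is central exactly when $\omega(\varepsilon_1,a)=q^{a_2}=1$ and $\omega(\varepsilon_2,a)=q^{-a_1}=1$ for all $a\in\operatorname{supp}f$, that is, when all these $a$ lie in $nA$. Taking $m=n$ in Step 3 of Section 3, the center of $R$ is $Z_I$. An element $fz^{-1}$ of $D$ with $z\in Z_I$ is central exactly when $f$ is. So $D$ has center $\operatorname{Frac}Z_I=k(x^n,y^n)$ and dimension $n^2$ over it. The subfield $E=k(x,y^n)$ satisfies $[D:E]_L\le n$, since $1,y,\dots,y^{n-1}$ span $D$ over $E$. We have not touched $x$ and raised $y$ to the power $n$, the least that kills the commutator.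

**Countably many generators.** Let $I$ be countable and enumerate it as $i_0,i_1,i_2,\dots$ in any order. Look for a commutative family of powers $x_i^{n_i}$. They commute exactly when $\omega(n_i\varepsilon_i,n_j\varepsilon_j)=1$ for all $i,j$, that is, when $q_{ij}^{n_in_j}=1$ for all $i<j$. This can always be arranged. Take $n_{i_0}=1$, and let $n_{i_s}$ be the least common multiple of the orders of $\omega(\varepsilon_{i_r},\varepsilon_{i_s})$ for $r<s$; these are finitely many numbers.

**Uncountably many generators.** Try the same by transfinite recursion. An index $j$ with infinitely many predecessors may have $q_{ij}$ of unbounded order as $i$ varies below $j$, and then no least common multiple exists. For one such $j$ we may instead enlarge the earlier $n_i$ and leave $n_j$ alone. But each new $j$ makes new demands on the same $n_i$, and there are uncountably many $j$. Uncountability alone is not an obstruction: if the generators come in pairs $x_\alpha,y_\alpha$, with $x_\alpha y_\alpha=q_\alpha y_\alpha x_\alpha$ and all other pairs commuting, then exponent $1$ for each $x_\alpha$ and the order of $q_\alpha$ for each $y_\alpha$ always works. Likewise, if some $N\ge1$ satisfies $q_{ij}^N=1$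 for all $i<j$, then $n_i=N$ works. The question is whether the exponents $n_i$ can be prevented from existing, and whether their failure excludes all subfields, not only those made from monomials. The following criterion reduces the second part to the first.

**Theorem 6.** Let $k$ be a field, $I$ a well-ordered set, $q_{ij}\in k^*$ roots of unity for $i<j$ in $I$, and let $D=D(k,I,q)$ be the division ring of fractions of the quantum torus with generators $x_i^{\pm1}$ $(i\in I)$ and relations $x_ix_j=q_{ij}x_jx_i$ $(i<j)$. Then $D$ is weakly locally finite, and the following are equivalent:

- (a) $D$ is a Stewart's division ring.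
- (b) There is a finite chain $E_0\subseteq\dots\subseteq E_r=D$ of division subrings with $E_0$ a field and each $E_{s+1}$ left or right algebraic over $E_s$.
- (c) There are integers $n_i\ge1$ $(i\in I)$ with $q_{ij}^{\,n_in_j}=1$ for all $i<j$.

Weak local finiteness is Step 5 of Section 3. For (a)$\Rightarrow$(b), if $D$ is locally finite over $E$, then $D$ is left algebraic over $E$ by Section 2; take $E_0=E$ and $E_1=D$.

*Proof of (c)$\Rightarrow$(a).* We build a subfield from the commuting powers and check that it works.

**Step 1. The subfield $E$.** Let $B=\bigoplus_i\mathbb Zn_i\varepsilon_i$. By (c), $\omega(n_i\varepsilon_i,n_j\varepsilon_j)=q_{ij}^{n_in_j}=1$ for $i<j$. For $i>j$ the value is the inverse of such a number, and for $i=j$ it is $1$. So $\omega$ is trivial on $B\times B$, and the $x^b$ $(b\in B)$ commute. By Fact 1, $k$ and all $x^b$ $(b\in B)$ generate a subfield $E$.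

**Step 2. Monomials normalize $E$.** By (3.2), $x^ax^b(x^a)^{-1}=\omega(a,b)x^b$. So conjugation by $x^a$ sends the generators of $E$ into $E$, and $x^aE(x^a)^{-1}\subseteq E$. The same holds for $x^{-a}$, which is a scalar multiple of $(x^a)^{-1}$. Hence $x^aE=Ex^a$ for all $a\in A$.

**Step 3. A finite-dimensional ring containing $S$.** Let $S\subseteq D$ be finite, $S\subseteq Q_J$, and put $T=\sum_{a\in A_J}Ex^a$. By Step 2, $Ex^a\cdot Ex^{a'}=Ex^ax^{a'}=Ex^{a+a'}$ as sets, so $T$ is a subring of $D$. If $a=b+a'$ with $b\in B\cap A_J$, then $x^a=c(b,a')^{-1}x^bx^{a'}\in Ex^{a'}$. So one monomial from each coset of $B\cap A_J=\bigoplus_{i\in J}\mathbb Zn_i\varepsilon_i$ spans: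
$$[T:E]_L\le|A_J/(A_J\cap B)|=\prod_{i\in J}n_i<\infty .$$
By Fact 2, $T$ is a division ring. It contains $k$ and all $x^a$ with $a\in A_J$, hence $R_J$, hence $Q_J\supseteq S$. It also contains $E=Ex^0$. So $E(S)\subseteq T$ and $[E(S):E]_L<\infty$. Thus $D$ is locally finite left dimensional over $E$, that is, Stewart. $\square$

The remaining implication (b)$\Rightarrow$(c) must deal with an arbitrary subfield $E_0$. Its generators may be sums such as $x_1+x_2$, or fractions of sums, and algebraicity of $x_i$ only gives a relation whose coefficients are unknown fractions. No root of unity can be read off directly. The way through is to replace every element by its leading term. The leading term of a product is the product of the leading terms, so commuting elements of $D$ have commuting leading monomials. On monomials, commuting means $\omega=1$.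

## 5. Leading terms of fractions

**Lemma 7.** The map $L:R\setminus\{0\}\to\Gamma$ extends to a group homomorphism $L:D^*\to\Gamma$. Put $v=\pi\circ L:D^*\to A$. Then:

- (i) $v(x^a)=a$ for $a\in A$.
- (ii) If $d_1,\dots,d_r\in D^*$ $(r\ge1)$ have pairwise distinct values $v(d_s)$, then $d_1+\dots+d_r\ne0$.
- (iii) If $E$ is a subfield of $D$, then $\omega(b,b')=1$ for all $b,b'\in v(E^*)$.
- (iv) If $E\subseteq E'$ are division subrings of $D$ and $E'$ is left or right algebraic over $E$, then $v(E'^*)/v(E^*)$ is a torsion group.

*Proof.* For nonzero $f,g\in R$ put $L(fg^{-1})=L(f)L(g)^{-1}$. With $g=1$ this agrees with the old $L$.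

**Step 1. $L$ is well defined.** Suppose $fg^{-1}=f'g'^{-1}$. Choose nonzero $u,u'\in R$ with $gu=g'u'$. Then
$$fu=fg^{-1}\,gu=f'g'^{-1}\,g'u'=f'u'.$$
By (3.3), $L(f)L(u)=L(f')L(u')$ and $L(g)L(u)=L(g')L(u')$. Multiplying the first by the inverse of the second, $L(u)$ and $L(u')$ cancel, and $L(f)L(g)^{-1}=L(f')L(g')^{-1}$. The group $\Gamma$ is not abelian, but the cancelled factors are adjacent.

**Step 2. $L$ is multiplicative.** Given $fg^{-1}$ and $f'g'^{-1}$ in $D^*$, choose nonzero $u,u'\in R$ with $gu=f'u'$. Then $g^{-1}f'=uu'^{-1}$, so the product of the two fractions is $fuu'^{-1}g'^{-1}=(fu)(g'u')^{-1}$. Its $L$-value is $L(f)L(u)L(u')^{-1}L(g')^{-1}$. From $L(g)L(u)=L(f')L(u')$ we get $L(u)L(u')^{-1}=L(g)^{-1}L(f')$, and the value becomes $L(f)L(g)^{-1}L(f')L(g')^{-1}$, as required. In particular $v$ is a homomorphism into the abelian group $A$, and $v$ of a subgroup is a subgroup.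

**Step 3. Parts (i) and (ii): terms of distinct value cannot cancel.** Part (i) holds because $L(x^a)=x^a$. For (ii), all $d_s$ lie in one $Q_J$, where they have denominators in the commutative ring $Z_J$. So they have a common denominator: $d_s=f_sg^{-1}$. The values $v(f_s)=v(d_s)+v(g)$ are pairwise distinct. Let $a$ be the smallest of them, $a=v(f_t)$. Every other $f_s$ has all its support above $v(f_s)>a$ or equal to $v(f_s)$, so $a$ occurs in the support of $f_t$ only. Hence $x^a$ has a nonzero coefficient in $\sum f_s$, and $\sum d_s=(\sum f_s)g^{-1}\ne0$.

**Step 4. Part (iii): commuting elements have commuting leading terms.** $L(E^*)$ is a homomorphic image of an abelian group, hence abelian. If $b,b'\in v(E^*)$, there are $\lambda,\lambda'\in k^*$ with $\lambda x^b,\lambda'x^{b'}\in L(E^*)$. These commute, and (3.2) gives $\omega(b,b')=1$.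

**Step 5. Part (iv): an algebraic relation gives a torsion relation.** Let $x\in E'^*$, and let $\sum_{s}e_sx^s=0$ with $e_s\in E$ not all zero. Consider the nonzero terms. If their values were pairwise distinct, their sum would be nonzero by (ii). So there are $s\ne t$ with $e_s,e_t\neq 0$ and
$$v(e_s)+s\,v(x)=v(e_t)+t\,v(x),\qquad\text{hence}\qquad(s-t)\,v(x)=v(e_t)-v(e_s)\in v(E^*).$$
So $v(x)$ has finite order modulo $v(E^*)$. For a relation $\sum x^se_s=0$ the values of the terms are the same, since $A$ is abelian. $\square$

*Proof of (b)$\Rightarrow$(c) in Theorem 6.* Put $B=v(E_0^*)$.

**Step 1. $B$ contains a multiple of every $\varepsilon_i$.** By Lemma 7(i), $v(D^*)=A$. By Lemma 7(iv), each quotient $v(E_{s+1}^*)/v(E_s^*)$ is torsion. If $a\in A=v(E_r^*)$, some positive multiple of $a$ lies in $v(E_{r-1}^*)$, a positive multiple of that lies in $v(E_{r-2}^*)$, and so on down to $B$. So for each $i$ there is $n_i\ge1$ with $n_i\varepsilon_i\in B$. (If $r=0$, then $B=A$.)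

**Step 2. Commutativity of $E_0$ gives (c).** By Lemma 7(iii), $\omega$ is trivial on $B\times B$. So for $i<j$ we have $1=\omega(n_i\varepsilon_i,n_j\varepsilon_j)=q_{ij}^{\,n_in_j}$. $\square$

This completes the proof of Theorem 6. The division ring is Stewart exactly when the naive monomial choice of Section 4 succeeds, so for countable $I$ it always is. Only the combinatorial problem remains: find roots of unity $q_{ij}$ for which no exponents $n_i$ exist.

## 6. Roots of unity indexed by $\omega_1$

An assignment $i\mapsto n_i$ of positive integers to the elements of an uncountable set is constant on an uncountable subset. If $n_i=N$ there, every $q_{ij}$ with both indices in that subset has order dividing $N^2$. So we want: inside every uncountable set of indices there is a $j$ that sees infinitely many different orders among its predecessors in the set. An ordinal $j<\omega_1$ has only countably many predecessors, so it can see a *different* order at each of them.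

*Proof of Theorem 5.*

**Step 1. The data.** Let $k$ be the algebraic closure of the prime field of the given characteristic; it is countable. Fix a prime $\ell\neq\operatorname{char}k$. Then $k$ contains primitive $\ell^m$-th roots of unity for all $m$. Let $I=\kappa$, regarded as an initial ordinal, so $\omega_1\le\kappa$. For each ordinal $j<\omega_1$ the set of predecessors of $j$ is countable; fix an injection
$$e_j:\{i:i<j\}\to\{0,1,2,\dots\}.$$
For $i<j<\kappa$ let
$$q_{ij}=\begin{cases}\text{a primitive }\ell^{\,e_j(i)+1}\text{-th root of unity},& j<\omega_1,\\ 1,& j\ge\omega_1,\end{cases}$$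
and let $D=D(k,I,q)$.

**Step 2. The easy properties.** $D$ has the characteristic of $k$, and it is weakly locally finite by Theorem 6. The group $A$ has cardinality $\kappa$, and an element of $R$ is a finite $k$-combination of the $x^a$ with $k$ countable, so $|R|=\kappa$. Elements of $D$ are given by pairs from $R$, so $|D|=\kappa$.

**Step 3. Condition (c) fails.** Suppose there are $n_i\ge1$ with $q_{ij}^{\,n_in_j}=1$ for all $i<j$. The sets $\{i<\omega_1:n_i=N\}$ for $N=1,2,\dots$ are countably many and cover the uncountable set $\omega_1$. So for some $N$ the set $U=\{i<\omega_1:n_i=N\}$ is uncountable. Choose $j\in U$ with infinitely many predecessors in $U$; every element of $U$ except its first $\omega$ many elements will do. For each $i\in U$ with $i<j$ we have $q_{ij}^{N^2}=1$, that is,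
$$\ell^{\,e_j(i)+1}\ \text{ divides }\ N^2 .$$
Since $e_j$ is injective and there are infinitely many such $i$, the exponents $e_j(i)+1$ are unbounded. But $N^2\ge1$ is divisible by only finitely many powers of $\ell$, a contradiction.

**Step 4. Conclusion.** Since (c) fails, Theorem 6 shows that (b) and (a) fail. The failure of (b) says that there is no finite chain $E_0\subseteq\dots\subseteq E_r=D$ with $E_0$ a field and each $E_{s+1}$ left or right algebraic over $E_s$. Chains with $r=1$ show that $D$ is neither left nor right algebraic over any subfield. The failure of (a) says that $D$ is not a Stewart's division ring. $\square$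

Together with the inclusion noted after Fact 3, this proves the conjecture: the class of weakly locally finite division rings strictly contains the class of Stewart's division rings.
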